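# Quasiregular pairs whose animated divided power envelope is not static

All rings are commutative, $p$ always denotes a prime, and $\varphi$ is the $p$-th power Frobenius.

## 1. The guess: quasiregular implies static

Take a ring $A$ and an ideal $I$, and form the divided power envelope in the derived sense. We get an animated ring $B$, which may have higher homotopy. If the ideal is "as good as a regular sequence" from the point of view of the cotangent complex, one would guess that this does not happen: $B$ is an ordinary ring, and it is the classical divided power envelope. The question whether this is so comes from Zhouhang Mao, "Revisiting derived crystalline cohomology", arXiv:2107.02921 (2021). I first fix the words, then test the guess.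

**Definition (animated ring, static).** The $\infty$-category $\mathrm{AniRing}$ is $\mathcal P_\Sigma$ of the category of polynomial rings $\mathbb Z[X]$, $X$ a finite set. Here, for a small category $\mathcal C$ with finite coproducts, $\mathcal P_\Sigma(\mathcal C)$ is obtained from $\mathcal C$ by freely adjoining sifted colimits (the sifted colimits we need are filtered colimits and geometric realizations of simplicial objects). So a functor from $\mathcal C$ to an $\infty$-category with sifted colimits extends, essentially uniquely, to a functor on $\mathcal P_\Sigma(\mathcal C)$ that preserves sifted colimits. This extension is called the left derived functor. An animated ring is static if its homotopy groups vanish in all nonzero degrees; static animated rings are ordinary rings.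

For instance, $\mathbb Z\otimes^{\mathbb L}_{\mathbb Z[y]}\mathbb Z$, with $y\mapsto 0$ on both sides, has $\pi_0=\pi_1=\mathbb Z$, as one sees from the resolution $\mathbb Z[y]\xrightarrow{y}\mathbb Z[y]$ of $\mathbb Z$. It is not static.

**Definition (quasiregular pair).** A pair $(A,I)$ is a ring with an ideal. It is quasiregular (in the sense of Quillen) if the $A/I$-module $I/I^2$ is flat and $\pi_i(\mathbb L_{(A/I)/A})=0$ for $i>1$. Since $\pi_0(\mathbb L_{(A/I)/A})=0$ and $\pi_1(\mathbb L_{(A/I)/A})=I/I^2$, this says that $\mathbb L_{(A/I)/A}\simeq (I/I^2)[1]$ with $I/I^2$ flat.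

If $f\in A$ is a nonzerodivisor, then $\mathbb L_{(A/f)/A}=(A/f)[1]$, so $(A,(f))$ is quasiregular. In contrast, let $A=k[\varepsilon]/(\varepsilon^2)$ with $k$ a field and $I=(\varepsilon)$. Then $\mathbb L_{A/k}\otimes^{\mathbb L}_Ak$ is the complex $k\xrightarrow{0}k$ in degrees $1,0$, because $d(\varepsilon^2)=2\varepsilon\,d\varepsilon$ becomes $0$ over $k$. The transitivity triangle for $k\to A\to k$ gives $\mathbb L_{k/A}=(\mathbb L_{A/k}\otimes^{\mathbb L}_A k)[1]$, hence $\pi_2(\mathbb L_{k/A})=k\neq0$, and this pair is not quasiregular.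

**Definition (PD-pair).** A divided power structure on $I\subseteq A$ is a family of maps $\gamma_n:I\to A$, $n\ge0$, with $\gamma_0=1$, $\gamma_1=\mathrm{id}$, $\gamma_n(I)\subseteq I$ for $n\ge1$, and
$$\gamma_n(x+y)=\sum_{i+j=n}\gamma_i(x)\gamma_j(y),\qquad \gamma_n(ax)=a^n\gamma_n(x),$$
$$\gamma_m(x)\gamma_n(x)=\tbinom{m+n}{m}\gamma_{m+n}(x),\qquad \gamma_m(\gamma_n(x))=\tfrac{(mn)!}{m!\,(n!)^m}\gamma_{mn}(x).$$
It follows that $n!\,\gamma_n(x)=x^n$. A PD-pair is a pair with such a structure. The PD-envelope of a pair is the value of the left adjoint to the forgetful functor from PD-pairs to pairs. The PD-envelope of $(\mathbb Z[X,Y],(Y))$ is $\mathbb Z[X]\langle Y\rangle$, the subring of $\mathbb Q[X,Y]$ generated over $\mathbb Z[X]$ by the $\gamma_n(y)=y^n/n!$, together with the divided power ideal generated by $Y$. It is free over $\mathbb Z[X]$ on the products $\prod_{y\in Y}\gamma_{k_y}(y)$.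

**Definition (animated pairs and envelopes).** Let $\mathcal D^0$ be the full subcategory of pairs spanned by the $(\mathbb Z[X,Y],(Y))$ with $X,Y$ finite sets of variables, and let $\mathcal E^0$ be the full subcategory of PD-pairs spanned by their PD-envelopes. Put $\mathrm{AniPair}=\mathcal P_\Sigma(\mathcal D^0)$ and $\mathrm{AniPDPair}=\mathcal P_\Sigma(\mathcal E^0)$. The first is equivalent to the $\infty$-category of surjections $A\twoheadrightarrow A''$ of animated rings, meaning maps that are surjective on $\pi_0$. Objects of the second are written $(B\twoheadrightarrow B'',\gamma)$. The animated PD-envelope $\mathrm{AniPair}\to\mathrm{AniPDPair}$ is the left derived functor of the classical PD-envelope $\mathcal D^0\to\mathcal E^0$; it is left adjoint to the forgetful functor.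

A classical pair $(A,I)$ is regarded as the animated pair $A\twoheadrightarrow A/I$. We use the following as known: an animated PD-pair with $B$ and $B''$ static is the same thing as a classical PD-pair, so if the animated PD-envelope of $(A,I)$ has $B,B''$ static, it coincides with the classical one.

**Guess.** For every quasiregular pair $(A,I)$ the ring $B$ of the animated PD-envelope is static.

The first test is the generators: $(\mathbb Z[X,Y],(Y))$ is quasiregular, and its envelope ring $\mathbb Z[X]\langle Y\rangle$ is static by construction. To test anything else we must be able to compute $B$.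

## 2. Colimits of pairs, of envelopes and of cotangent complexes

Write $B(A\to A'')$ for the ring $B$ of the animated PD-envelope of $A\twoheadrightarrow A''$. Everything will be computed from four formal facts.

**(P1) Colimits of animated pairs are computed componentwise on $A$ and on $A''$.** It suffices that surjections are closed under colimits in $\mathrm{Fun}(\Delta^1,\mathrm{AniRing})$. The functor $\pi_0$ from animated rings to rings is a left adjoint, so it preserves colimits. A colimit of rings is generated by the images of its terms, so a colimit of surjections of rings is again surjective.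

**(P2) The functor $B(-)$ preserves all small colimits, and $B''=A''$ always.** The functor $B(-)$ preserves sifted colimits, and on $\mathcal D^0$ it is $(\mathbb Z[X,Y],(Y))\mapsto\mathbb Z[X]\langle Y\rangle$. A coproduct in $\mathcal D^0$ is formed by taking disjoint unions of the sets of variables, and
$$\mathbb Z[X\sqcup X']\langle Y\sqcup Y'\rangle=\mathbb Z[X]\langle Y\rangle\otimes_{\mathbb Z}\mathbb Z[X']\langle Y'\rangle,$$
where the tensor product is also the derived one, as the factors are $\mathbb Z$-free. So the restriction to $\mathcal D^0$ preserves finite coproducts, and Lurie, *Higher Topos Theory*, Prop. 5.5.8.15, gives that $B(-)$ preserves all small colimits. Next, $(A\to A'')\mapsto B''$ and $(A\to A'')\mapsto A''$ both preserve sifted colimits and both are $(\mathbb Z[X,Y],(Y))\mapsto\mathbb Z[X]$ on $\mathcal D^0$; so they agree.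

**(P3) $B(R=R)\simeq R$ for every animated ring $R$.** Both sides preserve sifted colimits in $R$, and they agree for $R=\mathbb Z[X]$ (take $Y=\emptyset$). Applying $B(-)$ to $(A=A)\to(A\to A'')$ we obtain a natural map $A\to B(A\to A'')$; on $\mathcal D^0$ it is the inclusion $\mathbb Z[X,Y]\subset\mathbb Z[X]\langle Y\rangle$.

**(P4) Cotangent complexes.** Three textbook facts. The construction $(A\to A'')\mapsto \mathbb L_{A''/A}$ commutes with sifted colimits of arrows. It commutes with base change: for a pushout along $(R=R)\to(R'=R')$, the new cotangent complex is $\mathbb L_{A''/A}\otimes^{\mathbb L}_RR'$. There is a transitivity triangle for $A\to A'\to A''$. Consequently, if $\mathbb L_{A_1''/A_1}=0$ and $\mathbb L_{A_2''/A_2}=0$ for surjections of animated $R$-algebras, then the coproduct $A_1\otimes^{\mathbb L}_RA_2\to A_1''\otimes^{\mathbb L}_RA_2''$ under $(R=R)$ has zero cotangent complex: factor it through $A_1''\otimes^{\mathbb L}_RA_2$, and note that each of the two maps is a base change of one of the given ones.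

The way these facts are used is always the same. Let $(A\to A'')$ be an animated pair and $A\to C$ a map of animated rings. The pushout of $(A\to A'')\leftarrow(A=A)\to(C=C)$ is $(C\to A''\otimes^{\mathbb L}_AC)$ by (P1), and by (P2), (P3) its envelope ring is
$$B(C\to A''\otimes^{\mathbb L}_AC)=B(A\to A'')\otimes^{\mathbb L}_AC.\tag{1}$$

As a small example, take $(\mathbb Z[y]\to\mathbb Z)$ and the map $\mathbb Z[y]\to\mathbb Z$, $y\mapsto0$. The pushout is the non-classical pair $\mathbb Z\to\mathbb Z\otimes^{\mathbb L}_{\mathbb Z[y]}\mathbb Z$, and its envelope ring is $\mathbb Z\langle y\rangle\otimes^{\mathbb L}_{\mathbb Z[y]}\mathbb Z$. As $y$ is a nonzerodivisor on $\mathbb Z\langle y\rangle$ and $y\gamma_{n-1}(y)=n\gamma_n(y)$, this is the static ring $\mathbb Z\langle y\rangle/(y)$, with underlying group $\mathbb Z\oplus\bigoplus_{n\ge2}\mathbb Z/n$.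

Taking (1) with $A=\mathbb Z$, $A''=\mathbb Z$ replaced by a coproduct, we also see that $B(\mathbb F_p[X,Y]\to\mathbb F_p[X])=\mathbb F_p[X]\langle Y\rangle$: the pair is the coproduct of $(\mathbb Z[X,Y],(Y))$ and $(\mathbb F_p=\mathbb F_p)$.

## 3. Three tests: a nonzerodivisor, a perfect ring, a ring of binary trees

**A nonzerodivisor.** Let $f\in A$ be a nonzerodivisor and $I=(f)$. Since $\mathbb Z\otimes^{\mathbb L}_{\mathbb Z[y]}A=[A\xrightarrow{f}A]=A/f$ for $y\mapsto f$, formula (1) gives $B=\mathbb Z\langle y\rangle\otimes^{\mathbb L}_{\mathbb Z[y]}A$. Rationally $\mathbb Q\langle y\rangle=\mathbb Q[y]$, so $B\otimes\mathbb Q=A\otimes\mathbb Q$ is static. Modulo $p$ we have, for $0\le r<p$,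
$$y^r\gamma_{pm}(y)=(pm+1)\cdots(pm+r)\,\gamma_{pm+r}(y),\qquad (pm+1)\cdots(pm+r)\equiv r!\not\equiv0 \pmod p,\tag{2}$$
and $y^p=p!\,\gamma_p(y)=0$. Hence $\mathbb F_p\langle y\rangle=\bigoplus_{m\ge0}\mathbb F_p[y]/(y^p)\cdot\gamma_{pm}(y)$ as a $\mathbb Z[y]$-module, and $B\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p=\bigoplus_{m\geq 0} (A/f^p)\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p$, because $f^p$ is a nonzerodivisor. This has homotopy only in degrees $0,1$. Let $i\ge1$. The group $\pi_i(B)[p]$ is a quotient of $\pi_{i+1}(B\otimes^{\mathbb L}\mathbb F_p)=0$ for every $p$, so $\pi_i(B)$ is torsion-free; it is also torsion, since $B\otimes\mathbb Q$ is static. So $\pi_i(B)=0$, and the guess is right here.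

**A perfect ring.** Go to the other extreme, $I=I^2$. Let $A=\mathbb F_p[t^{1/p^\infty}]$, $I=(t^{1/p^n}:n\ge0)$. This pair is the filtered colimit of $(\mathbb F_p[t_n],(t_n))$ with $t_n\mapsto t_{n+1}^p$. The transition maps are zero on $(t_n)/(t_n)^2$, so $\mathbb L_{(A/I)/A}=0$ by (P4). On envelopes, $\gamma_k(t_n)\mapsto t_{n+1}^{pk}/k!=\frac{(pk)!}{k!}\gamma_{pk}(t_{n+1})$, and $p^k$ divides $(pk)!/k!$, so for $k\ge1$ the image in $\mathbb F_p\langle t_{n+1}\rangle$ is $0$. Hence $B=\operatorname{colim}_n\mathbb F_p\langle t_n\rangle=\mathbb F_p$. It is static.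

**A ring of binary trees.** Let us replace the $p$-th power $t_n=t_{n+1}^p$ by a product of two *different* elements. Let $w$ run over finite words in $\{0,1\}$, with length $|w|$. For $k=\mathbb Z$ or $\mathbb F_p$ put
$$T_k=\operatorname{colim}_n k[x_w:|w|=n],\qquad x_w\mapsto x_{w0}\,x_{w1}.$$
A monomial with exponents $(a_w)_{|w|=n}$ goes to the monomial with exponents $a_{w0}=a_{w1}=a_w$. So the transition maps are injective and carry distinct monomials to distinct monomials. Therefore $T_k$ is a domain, and it is the monoid algebra $k[M]$ with $M=\operatorname{colim}_n\mathbb N^{2^n}$. In $T_k$ we have $x_w=x_{w0}x_{w1}$ for all words $w$, and $T_{\mathbb F_p}=T_{\mathbb Z}\otimes_{\mathbb Z}\mathbb F_p$. Let $T_k\to k$ kill all $x_w$. By (P1), $(T_{\mathbb Z}\to\mathbb Z)$ is the filtered colimit in $\mathrm{AniPair}$ of the objects $(\mathbb Z[x_w:|w|=n],J_n)$ of $\mathcal D^0$, $J_n=(x_w:|w|=n)$.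

Its cotangent complex is $\operatorname{colim}_n(J_n/J_n^2)[1]$. The transition maps send $x_w$ to $x_{w0}x_{w1}\in J_{n+1}^2$, so they are zero, and
$$\mathbb L_{\mathbb Z/T_{\mathbb Z}}=0.\tag{3}$$

Its envelope ring is $D_{\mathbb Z}:=B(T_{\mathbb Z}\to\mathbb Z)=\operatorname{colim}_n\mathbb Z\langle x_w:|w|=n\rangle$, with transition maps the PD-maps
$$\gamma_k(x_w)\mapsto\gamma_k(x_{w0}x_{w1})=x_{w0}^k\,\gamma_k(x_{w1})=k!\,\gamma_k(x_{w0})\,\gamma_k(x_{w1}).\tag{4}$$
These are restrictions of the injective maps $\mathbb Q[x_w:|w|=n]\to\mathbb Q[x_w:|w|=n+1]$. So $D_{\mathbb Z}$ is a static, torsion-free domain, and the guess is right for $T_{\mathbb Z}$. Put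
$$D:=D_{\mathbb Z}\otimes_{\mathbb Z}\mathbb F_p=D_{\mathbb Z}\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p .$$
By (4), a basis element $\prod_w\gamma_{k_w}(x_w)$ of $\mathbb F_p\langle x_w:|w|=n\rangle$ maps to $\prod_wk_w!\cdot\prod_w\gamma_{k_w}(x_{w0})\gamma_{k_w}(x_{w1})$. If some $k_w\ge p$, this is $0$. If all $k_w<p$, it is a unit times a basis element whose indices are again all $<p$, and distinct basis elements go to distinct ones. The span of the basis elements with all $k_w<p$ is the subring $\mathbb F_p[x_w:|w|=n]/(x_w^p)$. It contains the image of the preceding stage, so passing to these subrings does not change the colimit: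
$$D=\operatorname{colim}_n\mathbb F_p[x_w:|w|=n]/(x_w^p),\qquad\text{with injective transition maps.}\tag{5}$$
For $p=2$ the first step reads $x_\emptyset\mapsto x_0x_1\neq0$ and $\gamma_2(x_\emptyset)\mapsto2\gamma_2(x_0)\gamma_2(x_1)=0$. For every $p$ we read off from (5) that
$$x_\emptyset^p=0\ \text{ and }\ x_\emptyset\neq0\quad\text{in }D,\tag{6}$$
the second because $x_\emptyset=\prod_{|w|=n}x_w\ne0$ at every stage. So the envelope of the tree ring is static, but unlike in the perfect case it is large: products of distinct variables survive in it.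

## 4. What is true: three theorems

The guess survived every test so far. It is nevertheless false.

**Theorem 1.** For every prime $p$ there is a quasiregular pair $(A,I)$ with $A$ an $\mathbb F_p$-algebra, $A/I=\mathbb F_p$, $\mathbb L_{(A/I)/A}=0$, whose animated PD-envelope satisfies $\pi_1(B)\ne0$.

So not every quasiregular pair has static $B$, although $B''=A/I$ is static for all of them by (P2). In the examples $I=I^2$, since $I/I^2=\pi_1(\mathbb L_{(A/I)/A})=0$.

**Theorem 2.** Fix a prime $p$.

(a) For every $m\ge1$ there is a quasiregular pair as in Theorem 1 with $\pi_i(B)\neq0$ if and only if $0\le i\le m$. There is also one with $\pi_i(B)\ne0$ for all $i\ge0$.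

(b) There is a quasiregular pair $(A,I)$ with $A$ free as a $\mathbb Z$-module, $A/I=\mathbb Z$, $\mathbb L_{(A/I)/A}=0$ and $\pi_1(B)\neq0$.

**Theorem 3.** Let $(A,I)$ be a quasiregular pair and $A''=A/I$. For a prime $p$ put $A_p=A\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p$ (an animated $\mathbb F_p$-algebra, with Frobenius $\varphi$), $A''_p=A''\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p$, and $M_p:=A''_p\otimes^{\mathbb L}_{A_p,\varphi}A_p$.

(i) $B$ is static if and only if $\pi_j(B\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p)=0$ for all $j\ge2$ and all primes $p$.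

(ii) If $\pi_j(M_p)=0$ for all $j\ge2$ and all $p$, then $B$ is static.

(iii) If $I=I^2$, the condition in (ii) is also necessary.

(iv) If $A$ is an $\mathbb F_p$-algebra: $B$ is static if $\operatorname{Tor}_i^A(A/I,\varphi_*A)=0$ for all $i>0$. If moreover $I=I^2$, this holds if and only if $B$ is static.

Consequently $B$ is static if $I$ is locally generated by a Koszul-regular sequence; or if $A$ is a $\mathbb Q$-algebra; or if $A$ is $\mathbb Z$-torsion-free and each $A/p$ has flat Frobenius; or if $A$ is an $\mathbb F_p$-algebra with flat Frobenius.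

Nothing is claimed about necessity of the condition in (ii) when $I\ne I^2$. I prove Theorem 3 first. It is what comes out of the natural attempt to prove the guess, and it shows where to look for a counterexample.

## 5. Filtering the envelope modulo $p$ by $p$-divisible divided powers

The first test suggests how to attack the general case: $\mathbb F_p\langle y\rangle$ splits into copies of $\mathbb F_p[y]/(y^p)$ indexed by the $\gamma_{pm}(y)$. The splitting is not natural in the pair, but the filtration by $m$ is, and a natural filtration can be derived.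

Recall that for a ring $R$ and an $R$-module $N$, $\Gamma^*_R(N)=\bigoplus_n\Gamma^n_R(N)$ is the divided power algebra, generated over $R$ by symbols $f^{[k]}$, $f\in N$, $k\ge0$. If $N$ is free on a finite set $Y$, then $\Gamma^n_R(N)$ is free on the $\prod_y y^{[m_y]}$ with $|m|=\sum_y m_y=n$, with $y^{[m]}y^{[m']}=\binom{m+m'}{m}y^{[m+m']}$, and $\bigl(\sum a_yy\bigr)^{[k]}=\sum_{|m|=k}\prod_ya_y^{m_y}y^{[m_y]}$. For instance $\Gamma^2_{\mathbb Z}(\mathbb Z y)=\mathbb Z\,y^{[2]}$, with $y\cdot y=2y^{[2]}$.

**Lemma (conjugate filtration).** Let $P=\mathbb F_p[X,Y]$, $J=(Y)$, $D_P=\mathbb F_p[X]\langle Y\rangle$ ($X,Y$ finite), and $Q=P/J\otimes_{P,\varphi}P=P/J^{[p]}$, where $J^{[p]}=(f^p:f\in J)$. There is an exhaustive increasing filtration $\mathrm{Fil}_nD_P$ ($n\ge0$), natural in $(P,J)$, with $\mathrm{Fil}_0=Q$ and natural isomorphisms $\mathrm{gr}_n\cong Q\otimes_{P/J}\Gamma^n_{P/J}(J/J^2)$. Here $P/J\to Q$ is $a\mapsto a\otimes1=a^p$.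

For $X=\emptyset$, $Y=\{y\}$ it will be $\mathrm{Fil}_n=\bigoplus_{m\le n}\mathbb F_p[y]/(y^p)\cdot\gamma_{pm}(y)$.

*Proof.* **Step 1: the definition, visibly natural.** For $f\in J$ we have $f^p=p!\,\gamma_p(f)=0$ in $D_P$, so $D_P$ is a $Q$-algebra. Let $\mathrm{Fil}_n$ be the $Q$-submodule spanned by the products $\prod_i\gamma_{pk_i}(f_i)$ with $f_i\in J$ and $\sum_ik_i\le n$ (the empty product is $1$). No variables enter this definition, so it is natural in $(P,J)$, and $\mathrm{Fil}_n\cdot\mathrm{Fil}_{n'}\subseteq\mathrm{Fil}_{n+n'}$.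

**Step 2: a $Q$-basis of $D_P$.** We show that $D_P$ is $Q$-free on the elements $e_m=\prod_{y\in Y}\gamma_{pm_y}(y)$, $m\in\mathbb N^Y$. The ring $Q=\mathbb F_p[X,Y]/(y^p:y\in Y)$ has $\mathbb F_p[X]$-basis the $\prod_yy^{r_y}$ with $0\le r_y<p$. By (2), $\prod_yy^{r_y}\cdot e_m$ is a unit of $\mathbb F_p$ times $\prod_y\gamma_{pm_y+r_y}(y)$, and these elements form an $\mathbb F_p[X]$-basis of $D_P$.

**Step 3: the leading term of $\gamma_{pk}(f)$.** To compare $\mathrm{Fil}_n$ with this basis, write $f=\sum_ya_yy$ with $a_y\in P$. Then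
$$\gamma_{pk}(f)=\sum_{\sum e_y=pk}\ \prod_ya_y^{e_y}\gamma_{e_y}(y).$$
By (2), $\gamma_{e}(y)$ is a unit times $y^{e-p\lfloor e/p\rfloor}\gamma_{p\lfloor e/p\rfloor}(y)$. Moreover $\sum_yp\lfloor e_y/p\rfloor\le\sum_ye_y=pk$, with equality only if $p\mid e_y$ for all $y$. So, modulo the $Q$-span of the $e_m$ with $|m|<k$,
$$\gamma_{pk}(f)\equiv\sum_{|m|=k}\ \prod_ya_y^{pm_y}\,e_m.\tag{7}$$

**Step 4: a $Q$-basis of $\mathrm{Fil}_n$.** We have
$$\gamma_{pm}(y)\gamma_{pm'}(y)=\tbinom{p(m+m')}{pm}\gamma_{p(m+m')}(y),\qquad\tbinom{p(m+m')}{pm}\equiv\tbinom{m+m'}{m}\pmod p,\tag{8}$$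
the congruence by comparing coefficients in $(1+z)^{p(m+m')}\equiv(1+z^p)^{m+m'}$. By (7) and (8), a product $\prod_i\gamma_{pk_i}(f_i)$ with $\sum k_i\le n$ lies in the $Q$-span of the $e_m$ with $|m|\le n$. Conversely $e_m\in\mathrm{Fil}_{|m|}$. So $\mathrm{Fil}_n$ is $Q$-free on $\{e_m:|m|\le n\}$. In particular $\mathrm{Fil}_0=Q$, the filtration is exhaustive, and $\mathrm{gr}_n$ is $Q$-free on the classes of the $e_m$ with $|m|=n$.

**Step 5: the graded pieces, naturally.** The $P/J$-module $J/J^2$ is free on $Y$, so there is a $Q$-linear bijection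
$$Q\otimes_{P/J}\Gamma^*_{P/J}(J/J^2)\to\mathrm{gr}_*D_P,\qquad\prod_yy^{[m_y]}\mapsto e_m .$$
By (8) it is a ring map. The image of $\prod_ya_y^{m_y}\in P/J$ in $Q$ is $\prod_ya_y^{pm_y}$, so by (7) the bijection sends $f^{[k]}$ to the class of $\gamma_{pk}(f)$ for every $f\in J$. The $f^{[k]}$ generate the source as a $Q$-algebra, so this property determines the map; and the property refers to no variables. Since a map of pairs $g$ sends $\gamma_{pk}(f)$ to $\gamma_{pk}(g(f))$, the isomorphism is natural. $\square$

**Passing to animated pairs.** The purpose is to get a filtration of $B\otimes^{\mathbb L}\mathbb F_p$ for every animated pair. For $(P,J)\in\mathcal D^0$ apply the lemma to $(P,J)\otimes\mathbb F_p$. The functors $\mathrm{Fil}_n$, $\mathrm{gr}_n$ on $\mathcal D^0$ have values in the derived category $\mathrm D(\mathbb F_p)$; extend them to $\mathrm{AniPair}$ preserving sifted colimits. Cofiber sequences $\mathrm{Fil}_{n-1}\to\mathrm{Fil}_n\to\mathrm{gr}_n$ and the exhaustion $\operatorname{colim}_n\mathrm{Fil}_n$ are preserved, because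 colimits commute with colimits. Let us identify the extensions.

The extension of $(P,J)\mapsto D_{P\otimes\mathbb F_p}=B(P\to P/J)\otimes\mathbb F_p$ is $B(-)\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p$.

For $\mathrm{Fil}_0$: Frobenius is a natural endomorphism on polynomial $\mathbb F_p$-algebras, so it extends to animated $\mathbb F_p$-algebras, and $(A\to A'')\mapsto M_p=A_p''\otimes^{\mathbb L}_{A_p,\varphi}A_p$ preserves sifted colimits. On polynomial $\mathbb F_p$-algebras Frobenius is flat, so on $\mathcal D^0$ this derived tensor product is $Q$. Hence $\mathrm{Fil}_0=M_p$.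

For $\mathrm{gr}_n$: on $\mathcal D^0$ we have $J/J^2=\mathbb L_{(P/J)/P}[-1]$, and $\Gamma^n$ commutes with base change, so $\mathrm{gr}_n=Q\otimes_{P/J}\Gamma^n_{P/J}(J/J^2)$ with $P/J\to P/J\otimes\mathbb F_p\to Q$. By (P4), $(P/J,J/J^2)$ extends to $(A'',\mathbb L_{A''/A}[-1])$, where $\mathbb L_{A''/A}[-1]$ is connective because $A\to A''$ is surjective. Let $\Gamma^n$ also denote the derived functor on pairs (animated ring, connective module), extended from finite free modules over polynomial rings. Then for every animated pair there is an exhaustive filtration on $B\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p$ with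
$$\mathrm{Fil}_0=M_p,\qquad\mathrm{gr}_n=M_p\otimes^{\mathbb L}_{A''}\Gamma^n_{A''}\bigl(\mathbb L_{A''/A}[-1]\bigr).\tag{9}$$

**Flat modules have flat derived divided powers.** We need this to control (9). Let $R$ be a static ring and $N$ a flat $R$-module. Then the derived $\Gamma^n_R(N)$ is static and flat. Indeed $\Gamma^n_R(R^r)=R\otimes_{\mathbb Z}\Gamma^n_{\mathbb Z}(\mathbb Z^r)$, since both sides preserve sifted colimits in $R$ and agree for polynomial rings; this is a finite free $R$-module. By Lazard's theorem $N$ is a filtered colimit of finite free modules, and a filtered colimit of free modules is flat.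

**Proof of (i).** The task is to read staticness off the reductions mod $p$. Since $\mathbb Q[X]\langle Y\rangle=\mathbb Q[X,Y]$, extending from $\mathcal D^0$ gives $B\otimes\mathbb Q\simeq A\otimes\mathbb Q$, which is static. So $\pi_i(B)$ is a torsion group for $i\ge1$. If $\pi_i(B)\neq0$ for some $i\ge1$, then $\pi_i(B)[p]\ne0$ for some $p$. From
$$0\to\pi_{i+1}(B)/p\to\pi_{i+1}(B\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p)\to\pi_i(B)[p]\to0$$
we get $\pi_{i+1}(B\otimes^{\mathbb L}\mathbb F_p)\ne0$ with $i+1\ge2$. Conversely, if $B$ is static then $B\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p$ lives in degrees $0,1$.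

**Proof of (ii).** Here the filtration carries the bound from $M_p$ to $B\otimes^{\mathbb L}\mathbb F_p$. By quasiregularity $\mathbb L_{A''/A}[-1]=I/I^2$ is flat, so $\Gamma^n_{A''}(I/I^2)$ is static and flat, and $\pi_j(\mathrm{gr}_n)=\pi_j(M_p)\otimes_{A''}\Gamma^n_{A''}(I/I^2)=0$ for $j\ge2$. By induction on $n$, using exactness of $\pi_j(\mathrm{Fil}_{n-1})\to\pi_j(\mathrm{Fil}_n)\to\pi_j(\mathrm{gr}_n)$, we get $\pi_j(\mathrm{Fil}_n)=0$ for $j\ge2$; in the colimit, $\pi_j(B\otimes^{\mathbb L}\mathbb F_p)=0$ for $j\ge2$. Apply (i).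

**Proof of (iii).** If $I=I^2$, the filtration collapses: $\mathbb L_{A''/A}=(I/I^2)[1]=0$, so $\mathrm{gr}_n=0$ for $n\ge1$ and $B\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p=M_p$ for all $p$. Apply (i).

**Proof of (iv).** When $A$ is an $\mathbb F_p$-algebra we want a filtration on $B$ itself rather than on $B\otimes^{\mathbb L}\mathbb F_p$; for this we resolve over $\mathbb F_p$. The functor taking a pair over $\mathbb F_p$ to its two underlying sets $(A,I)$ has the left adjoint $(S,S')\mapsto(\mathbb F_p[S\sqcup S'],(S'))$. The associated bar construction is a simplicial pair $(P_\bullet,J_\bullet)$ with an augmentation to $(A,I)$, and the underlying augmented simplicial sets of $P_\bullet\to A$ and $J_\bullet\to I$ have extra degeneracies. So $P_\bullet$ and $J_\bullet$ realize to $A$ and $I$, hence $P_\bullet/J_\bullet$ realizes to $A/I$. By (P1), $(A\to A/I)$ is the geometric realization of the pairs $(P_s\to P_s/J_s)$ in $\mathrm{AniPair}$. Each $(P_s,J_s)$ is a polynomial pair over $\mathbb F_p$, possibly on infinite sets of variables, so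 it is a filtered colimit of pairs as in the lemma, and the lemma holds for it. By Section 2, its animated envelope ring is the static ring $D_{P_s}$; with the known fact on static envelopes, this identification with the classical envelope is natural. So $B$ is the realization of $D_{P_\bullet}$, and the realizations of the $\mathrm{Fil}_nD_{P_\bullet}$ give an exhaustive filtration on $B$. As Frobenius is flat on each $P_s$, the graded pieces are, as before,
$$\mathrm{gr}_n=\bigl(A/I\otimes^{\mathbb L}_{A,\varphi}A\bigr)\otimes^{\mathbb L}_{A/I}\Gamma^n_{A/I}(I/I^2),\qquad\mathrm{Fil}_0=A/I\otimes^{\mathbb L}_{A,\varphi}A,\tag{10}$$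
and $\pi_i(\mathrm{Fil}_0)=\operatorname{Tor}_i^A(A/I,\varphi_*A)$. If these groups vanish for $i>0$, then all $\mathrm{gr}_n$ are static by flatness of $\Gamma^n_{A/I}(I/I^2)$, hence so are all $\mathrm{Fil}_n$, hence so is $B$. If $I=I^2$, then $I/I^2=0$ and $B=A/I\otimes^{\mathbb L}_{A,\varphi}A$, which gives the equivalence.

**The four consequences.** *$\mathbb Q$-algebras.* Since $B$ is an $A$-algebra, $B=B\otimes\mathbb Q=A\otimes\mathbb Q=A$.

*$I$ locally generated by a Koszul-regular sequence.* Since $A''_p=A''\otimes^{\mathbb L}_AA_p$, we have $M_p=A''\otimes^{\mathbb L}_A\varphi_*A_p$, where $A$ acts on $\varphi_*A_p$ through $A\to A_p\xrightarrow{\varphi}A_p$. Let $A$ act on $M_p$ through the right factor. Localizing $M_p$ at $g\in A$ for this action inverts $g$, equivalently $g^p$, in $A_p$, and gives the $M_p$ of $(A_g,I_g)$. Where $I$ is the unit ideal, $M_p=0$. As vanishing of the $A$-modules $\pi_j(M_p)$ may be checked locally, we may assume that $I=(f_1,\dots,f_r)$ with $f_1,\dots,f_r$ Koszul-regular, i.e. $A''=A\otimes^{\mathbb L}_{\mathbb Z[y_1,\dots,y_r]}\mathbb Z$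 via $y_i\mapsto f_i$. (By (P4) this gives $\mathbb L_{A''/A}=(A'')^r[1]$, so such pairs are indeed quasiregular.) Then $M_p=A_p\otimes^{\mathbb L}_{\mathbb Z[y]}\mathbb Z$, where $\mathbb Z[y]\to A\to A_p\xrightarrow{\varphi}A_p$. A map $\mathbb Z[y]\to A_p$ is determined up to homotopy by the images of the $y_i$ in $\pi_0(A_p)$, here $f_i^p$. So the map may be replaced by $\mathbb Z[y]\to A\to A_p$, $y_i\mapsto f_i^p$, and
$$M_p=\bigl(A\otimes^{\mathbb L}_{\mathbb Z[y],\,y_i\mapsto f_i^p}\mathbb Z\bigr)\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p=\bigl(A\otimes^{\mathbb L}_{\mathbb Z[y],\,y_i\mapsto f_i}\mathbb Z[y]/(y_1^p,\dots,y_r^p)\bigr)\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p .$$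
The $\mathbb Z[y]$-module $\mathbb Z[y]/(y_1^p,\dots,y_r^p)$ has a finite filtration, by degree of monomials, with graded pieces finite sums of copies of $\mathbb Z$ on which the $y_i$ act by $0$. So the bracket is a finite iterated extension of copies of $A\otimes^{\mathbb L}_{\mathbb Z[y]}\mathbb Z=A''$, hence static; it is $A/(f_1^p,\dots,f_r^p)$. Thus $M_p=A/(f_1^p,\dots,f_r^p)\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p$ lives in degrees $\le1$, and (ii) applies.

*$A$ torsion-free, each $A/p$ with flat Frobenius.* Then $A_p=A/p$, and by flatness $\pi_j(M_p)=\pi_j(A''\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p)\otimes_{A/p,\varphi}A/p$, which is $0$ for $j\ge2$. Apply (ii).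

*$A$ an $\mathbb F_p$-algebra with flat Frobenius.* The Tor groups in (iv) vanish. This proves Theorem 3. $\blacksquare$

## 6. The Frobenius pullback of $A/I$ is not controlled by $\mathbb L_{(A/I)/A}$

Had we been trying to prove the guess, the argument would stop at one point. In (9), quasiregularity makes the second factor $\Gamma^n$ flat, and says nothing about the first factor $M_p$. In the extreme case $I=I^2$ over $\mathbb F_p$ nothing but that factor is left: $B=A/I\otimes^{\mathbb L}_{A,\varphi}A$. A counterexample of this kind must have $\mathbb L_{(A/I)/A}=0$ and $\operatorname{Tor}^A_i(A/I,\varphi_*A)\ne0$ for some $i>0$. In particular the Frobenius of $A$ must not be flat.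

Write $T=T_{\mathbb F_p}$, and let $J\subset T$ be the ideal of all $x_w$. Frobenius on $T$ is flat (a filtered colimit of polynomial rings), and in accordance with this $D=T/(x_w^p)_w$ is $\mathbb F_p\otimes_{T,\varphi}T$. We now look for a quotient $A$ of $T$. If $\mathbb F_p\otimes^{\mathbb L}_TA=\mathbb F_p$, then the vanishing (3) passes to $A$ by base change, and (1) gives $B=D\otimes^{\mathbb L}_TA$. So we want an $A$ which is
$$\text{Tor-independent of }\mathbb F_p=T/J\text{ over }T,\quad\text{but not of }D=T/(x_w^p)_w .$$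

The first try is to divide by one equation that dies in $D$, say $A=T/(x_\emptyset^p)$. More generally let $0\ne r\in J$ and $A=T/(r)$. Then $\operatorname{Tor}_1^T(\mathbb F_p,A)$ is the kernel of $r$ on $\mathbb F_p$, which is $\mathbb F_p$, not $0$. The failure is visible in the cotangent complex: $\mathbb L_{A/T}=A[1]$ and $\mathbb L_{\mathbb F_p/T}=0$ (base change of (3)), so the transitivity triangle for $T\to A\to\mathbb F_p$ gives $\mathbb L_{\mathbb F_p/A}=\mathbb F_p[2]$. This pair is not quasiregular.

The cure is to let the equation become divisible again and again. Suppose $r_j=c_jr_{j+1}$ for $j\ge0$, with all $c_j\in J$, and divide by all the $r_j$. The class in $\operatorname{Tor}_1$ coming from $r_j$ is multiplied by $c_j$ when we pass to $r_{j+1}$. Over $\mathbb F_p=T/J$ every $c_j$ is zero, so in the limit the class disappears. Over $D$, the class coming from $1$ becomes $c_0c_1\cdots c_{j-1}$, and it survives if these products are nonzero in $D$. So the $c_j$ should be distinct variables from different branches of the tree, which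 is where the tree ring helps: in it, elements of $J$ with nonzero product in $D$ can be split off forever. In the perfect ring of Section 3 the envelope is $\mathbb F_p$, and no such $c_j$ survive.

## 7. Splitting off one branch at a time: proof of Theorem 1

**Step 1: the ring $A$.** For $j\ge0$ put
$$r_j=x_{1^j}\,x_\emptyset^{\,p},\qquad c_j=x_{1^j0},$$
where $1^j$ is the word $1\cdots1$ of length $j$. Since $x_{1^j}=x_{1^j0}\,x_{1^{j+1}}$, we have
$$r_j=c_j\,r_{j+1}.\tag{11}$$
For $p=2$ the list begins $r_0=x_\emptyset^3$, $r_1=x_1x_\emptyset^2$, $r_2=x_{11}x_\emptyset^2$, with $c_0=x_0$, $c_1=x_{10}$. By (11) the ideals $(r_0)\subseteq(r_1)\subseteq\cdots$ increase. Define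
$$A=T/(r_0,r_1,r_2,\dots)=\operatorname{colim}_jT/(r_j),\qquad I=(x_w)_w\subset A,\qquad A/I=\mathbb F_p.$$

**Step 2: Tor against $A$.** This step turns the heuristic of Section 6 into a formula. As $T$ is a domain and $r_j\ne0$, the module $T/(r_j)$ is resolved by $[T\xrightarrow{r_j}T]$. The surjection $T/(r_j)\to T/(r_{j+1})$ lifts to the map of complexes given by $c_j$ in degree $1$ and $\mathrm{id}$ in degree $0$; it is a map of complexes exactly because of (11). Tor commutes with filtered colimits. Hence for every $T$-module $N$, with $N[r]=\{n\in N:rn=0\}$,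
$$\operatorname{Tor}_1^T(N,A)=\operatorname{colim}\bigl(N[r_0]\xrightarrow{c_0}N[r_1]\xrightarrow{c_1}\cdots\bigr),\qquad\operatorname{Tor}_i^T(N,A)=0\ \ (i\ge2).\tag{12}$$

**Step 3: $N=\mathbb F_p$.** We check Tor-independence. Here $\mathbb F_p[r_j]=\mathbb F_p$ and every $c_j$ acts as $0$, so the colimit in (12) is $0$. Therefore
$$\mathbb F_p\otimes^{\mathbb L}_TA=\mathbb F_p\otimes_TA=\mathbb F_p.\tag{13}$$

**Step 4: $N=D$.** We check that Tor-independence fails. By (6), $x_\emptyset^p=0$ in $D$, so $r_j=0$ in $D$ and $D[r_j]=D$ for all $j$. Thus $\operatorname{Tor}_1^T(D,A)=\operatorname{colim}(D\xrightarrow{c_0}D\xrightarrow{c_1}\cdots)$. The element $1$ at stage $0$ has image $c_0c_1\cdots c_{j-1}$ at stage $j$. This is nonzero, since multiplying by $x_{1^j}$ gives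
$$c_0c_1\cdots c_{j-1}\cdot x_{1^j}=x_\emptyset\ne0\quad\text{in }D .$$
So $1$ at stage $0$ has nonzero image in the colimit, and
$$\operatorname{Tor}_1^T(D,A)\neq0.\tag{14}$$

**Step 5: $(A,I)$ is a pushout of pairs.** This makes the formal facts applicable. Consider the pushout in $\mathrm{AniPair}$ of $(T_{\mathbb Z}\to\mathbb Z)\leftarrow(T_{\mathbb Z}=T_{\mathbb Z})\to(A=A)$. Its first component is $A$. Since $T=T_{\mathbb Z}\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p$, we have $\mathbb Z\otimes^{\mathbb L}_{T_{\mathbb Z}}T=\mathbb F_p$, so its second component is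
$$\mathbb Z\otimes^{\mathbb L}_{T_{\mathbb Z}}A=\mathbb F_p\otimes^{\mathbb L}_TA=\mathbb F_p$$
by (13). So the pushout is the classical pair $(A,I)$.

**Step 6: quasiregularity.** By (P4) and (3), $\mathbb L_{(A/I)/A}=\mathbb L_{\mathbb Z/T_{\mathbb Z}}\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p=0$. Also $I/I^2=\pi_1(\mathbb L_{(A/I)/A})=0$ is flat (directly: $x_w=x_{w0}x_{w1}\in I^2$). So $(A,I)$ is quasiregular.

**Step 7: the envelope.** By (1),
$$B=D_{\mathbb Z}\otimes^{\mathbb L}_{T_{\mathbb Z}}A=D\otimes^{\mathbb L}_TA,$$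
so $\pi_1(B)=\operatorname{Tor}_1^T(D,A)\ne0$ by (14), and $B$ is not static. $\blacksquare$

By (12), moreover, $\pi_i(B)=0$ for $i\ge2$, and $\pi_0(B)=D/(r_j)_jD=D\neq0$. So
$$\pi_i(B)\ne0\quad\text{exactly for }i=0,1.\tag{15}$$

## 8. Tensor powers and an integral version: proof of Theorem 2

**Step 1 for (a): finite $m$.** Coproducts of the example push homotopy into higher degrees. Let $(A,I)$ and $B$ be as in Section 7, and take the $m$-fold coproduct of $(A\to\mathbb F_p)$ under $(\mathbb F_p=\mathbb F_p)$. By (P1) it is $(A^{\otimes m}\to\mathbb F_p)$, tensor products over $\mathbb F_p$, which is a classical pair with $A^{\otimes m}$ an $\mathbb F_p$-algebra. Its cotangent complex is $0$ by the last remark in (P4), applied $m-1$ times with $R=\mathbb F_p$; so the pair is quasiregular, with zero conormal module. By (P2) and (P3) its envelope ring is $B^{\otimes_{\mathbb F_p}m}$. By Künneth over the field $\mathbb F_p$, its homotopy is $\pi_*(B)^{\otimes m}$, which by (15) is nonzero exactly in degrees $0,\dots,m$.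

**Step 2 for (a): all degrees at once.** Let $m\to\infty$ along the unit maps $A^{\otimes m}\to A^{\otimes(m+1)}$. The colimit of pairs is again a classical pair over $\mathbb F_p$ with quotient $\mathbb F_p$, and its cotangent complex is a filtered colimit of zeros, so it is quasiregular. Its envelope ring is $\operatorname{colim}_mB^{\otimes m}$. To see that nothing dies, note that $\mathbb F_p\to B\to B''=\mathbb F_p$ is the identity, so applying the $\mathbb F_p$-algebra map $B\to B''=\mathbb F_p$ to the last factor gives a left inverse of $B^{\otimes m}\to B^{\otimes(m+1)}$. Hence $\pi_i(B^{\otimes m})$ injects into $\pi_i$ of the colimit, and it is nonzero for $m\ge\max(i,1)$. So $\pi_i$ of the colimit is nonzero for all $i\ge0$.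

**Step 3 for (b): the integral form of the example.** Let $A_{\mathbb Z}=T_{\mathbb Z}/(r_0,r_1,\dots)$, with the same formulas for $r_j$ and $p$ fixed. It is the quotient of the monoid algebra $\mathbb Z[M]$ by an ideal generated by monomials, so it is $\mathbb Z$-free on the monomials outside that ideal. The ring $T_{\mathbb Z}$ is a domain and $r_j\ne0$ in it, so (12) holds with $T_{\mathbb Z}$, $A_{\mathbb Z}$ in place of $T$, $A$, by the same argument. For $N=\mathbb Z$ all $c_j$ act as $0$, so $\mathbb Z\otimes^{\mathbb L}_{T_{\mathbb Z}}A_{\mathbb Z}=\mathbb Z$. As before, $(A_{\mathbb Z}\to\mathbb Z)$ is therefore a pushout of $(T_{\mathbb Z}\to\mathbb Z)$ along $T_{\mathbb Z}\to A_{\mathbb Z}$; it has $\mathbb L_{\mathbb Z/A_{\mathbb Z}}=0$ by (3), and envelope ring $B_{\mathbb Z}=D_{\mathbb Z}\otimes^{\mathbb L}_{T_{\mathbb Z}}A_{\mathbb Z}$.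

**Step 4 for (b): $B_{\mathbb Z}$ is static, with $p$-torsion.** The pair $(A_{\mathbb Z}\to\mathbb Z)$ is not yet a counterexample, but it has the torsion we need. By Section 3, $D_{\mathbb Z}$ is a domain, and $T_{\mathbb Z}\to D_{\mathbb Z}$ is injective, because both are subrings of $\operatorname{colim}_n\mathbb Q[x_w:|w|=n]$. So $r_j\ne0$ in $D_{\mathbb Z}$, $D_{\mathbb Z}[r_j]=0$, and (12) shows that $B_{\mathbb Z}$ is static. On the other hand $A_{\mathbb Z}\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p=A_{\mathbb Z}/p$ is the ring $A$ of Section 7, so $B_{\mathbb Z}\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p=D\otimes^{\mathbb L}_TA$ has $\pi_1\ne0$ by (14). As $B_{\mathbb Z}$ is static, this $\pi_1$ is $B_{\mathbb Z}[p]$. So $B_{\mathbb Z}[p]\neq0$.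

One can point at a torsion element. In $D_{\mathbb Z}$ we have $x_\emptyset^p=p!\,\gamma_p(x_\emptyset)$, so $u=(p-1)!\,x_\emptyset\gamma_p(x_\emptyset)$ satisfies $pu=x_\emptyset^{p+1}=r_0$, which is $0$ in $B_{\mathbb Z}=D_{\mathbb Z}/(r_j)_j$. And $u\ne0$ in $B_{\mathbb Z}$: since the ideals $r_jD_{\mathbb Z}$ increase, otherwise $u=r_jd$ for some $j$ and some $d\in D_{\mathbb Z}$. Then $c_0\cdots c_{j-1}r_j=r_0=pu=p\,r_jd$, and cancelling $r_j$ in the domain $D_{\mathbb Z}$ gives $c_0\cdots c_{j-1}=pd$. So $c_0\cdots c_{j-1}=0$ in $D=D_{\mathbb Z}/p$, which Step 4 of Section 7 excludes.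

**Step 5 for (b): torsion against torsion.** Finally we turn torsion into $\pi_1$. Take the coproduct of $(A_{\mathbb Z}\to\mathbb Z)$ with itself, $(A_{\mathbb Z}\otimes_{\mathbb Z}A_{\mathbb Z}\to\mathbb Z)$; the tensor product is also the derived one because $A_{\mathbb Z}$ is $\mathbb Z$-free. It is a classical pair, its ring is $\mathbb Z$-free, and its cotangent complex is $0$ by (P4), so it is quasiregular. By (P2) its envelope ring is $B_{\mathbb Z}\otimes^{\mathbb L}_{\mathbb Z}B_{\mathbb Z}$. Choose an injection $\mathbb Z/p\to B_{\mathbb Z}$. Since $\operatorname{Tor}_2^{\mathbb Z}=0$, the functor $\operatorname{Tor}_1^{\mathbb Z}$ preserves injections in each variable, and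
$$\pi_1\bigl(B_{\mathbb Z}\otimes^{\mathbb L}_{\mathbb Z}B_{\mathbb Z}\bigr)=\operatorname{Tor}_1^{\mathbb Z}(B_{\mathbb Z},B_{\mathbb Z})\supseteq\operatorname{Tor}_1^{\mathbb Z}(\mathbb Z/p,\mathbb Z/p)=\mathbb Z/p\ne0.\qquad\blacksquare$$
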